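\title{Log canonical thresholds of hyperplane sections and Lelong numbers}

\begin{abstract}
Let $\varphi$ be a plurisubharmonic function with an isolated singularity at the origin of $\mathbf C^n$ and positive Lelong numbers $e_1(\varphi),\dots,e_n(\varphi)$. Pham asked whether the log canonical threshold of $\varphi$ exceeds the threshold of every hyperplane section of $\varphi$ by at least $e_{n-1}(\varphi)/e_n(\varphi)$. We show that this holds for $n=2$ and fails for every $n\ge3$, even when the quotient is multiplied by an arbitrarily small positive constant. The counterexamples come from monomials; in $\mathbf C^3$ one can take $x^3,xy,y^2,xz^2,z^4$. In every dimension the inequality becomes true, and is sharp, when the quotient is replaced by $1/L$, where $L$ is the infimum of the exponents with $\varphi\ge L\log|Z|-O(1)$.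
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $Z$ is a point of $\mathbf C^n$, $|Z|$ is its Euclidean norm, and $dd^c=\frac{i}{\pi}\partial\bar\partial$. With this normalization $dd^c\log|\ell|$ is the current of integration over the hyperplane $\{\ell=0\}$ for every nonzero linear form $\ell$. A plurisubharmonic (psh) function $\varphi$ defined near $0$ has an \emph{isolated singularity} at $0$ if $\varphi(0)=-\infty$ and $\varphi$ is locally bounded on a punctured neighborhood of $0$. By upper semicontinuity, $\varphi(Z)\to-\infty$ as $Z\to0$. The basic example is $\log|f|=\frac12\log\sum_i|f_i|^2$, where the $f_i$ are finitely many holomorphic functions whose only common zero near $0$ is $0$.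

Two kinds of invariants measure the strength of the singularity. The \emph{log canonical threshold} is
\[
\operatorname{lct}(\varphi)=\sup\{s>0:\ e^{-2s\varphi}\text{ is integrable on some neighborhood of }0\};
\]
it is small when the singularity is strong. For $0\le k\le n$, the $k$-th \emph{Lelong number} is
\[
e_k(\varphi)=\lim_{r\to0}\int_{\{|Z|<r\}}(dd^c\varphi)^k\wedge(dd^c\log|Z|)^{n-k},
\]
the mass at $0$ of a positive measure that is well defined because $\varphi$ is locally bounded outside $0$. One has $e_k(\log|Z|)=1$ for all $k$, and $e_0(\varphi)=1$; the number $e_1(\varphi)$ is the usual Lelong number and $e_n(\varphi)$ is the residual Monge--Amp\`ere mass at $0$. These numbers are large when the singularity is strong. We call $\varphi$ \emph{admissible} if it is psh near $0\in\mathbf C^n$, $n\ge2$, has an isolated singularity at $0$, and satisfies $e_k(\varphi)>0$ for $1\le k\le n$.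

Replacing $\varphi$ by $a\varphi$ with $a>0$ divides $\operatorname{lct}(\varphi)$ by $a$ and multiplies $e_k(\varphi)$ by $a^k$. So the quotients $e_{k-1}/e_k$ scale like the threshold, and they are the natural quantities to compare it with. The Demailly--Pham inequality states that every admissible $\varphi$ satisfies
\begin{equation}\label{eq:DP}
\operatorname{lct}(\varphi)\ \ge\ \frac{e_{n-1}(\varphi)}{e_n(\varphi)}+\frac{e_{n-2}(\varphi)}{e_{n-1}(\varphi)}+\cdots+\frac1{e_1(\varphi)}.
\end{equation}
The last $n-1$ terms have the shape of the same lower bound in dimension $n-1$, and this suggests replacing them by a threshold in dimension $n-1$. For a complex hyperplane $H\ni0$ let $\operatorname{lct}(\varphi|_H)$ be the threshold at $0$ of the restriction, computed in $H\cong\mathbf C^{n-1}$, and put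
\[
\operatorname{lct}_{n-1}(\varphi)=\sup_{H\ni0}\operatorname{lct}(\varphi|_H).
\]
The following question of Hoang Hiep Pham is posed in \cite{Kim}.

\begin{quote}
\textbf{Question.} Does every admissible $\varphi$ satisfy the following inequality?
\begin{equation}\label{eq:pham}
\operatorname{lct}(\varphi)\ \ge\ \operatorname{lct}_{n-1}(\varphi)+\frac{e_{n-1}(\varphi)}{e_n(\varphi)}
\end{equation}
\end{quote}

The simplest cases give equality; the facts needed to check them are in Section~\ref{sec:facts}. For $\varphi=a\log|Z|$ the three terms of \eqref{eq:pham} are $n/a$, $(n-1)/a$ and $a^{n-1}/a^n$. For $\varphi=\log\max(|x|^a,|y|^b)$ on $\mathbf C^2$, with integers $1\le a\le b$, one has $\operatorname{lct}(\varphi)=\frac1a+\frac1b$, $e_1(\varphi)=a$ and $e_2(\varphi)=ab$. The line $y=0$ has threshold $1/a$, and no line has a larger one because $\varphi\le a\log|Z|$ near $0$. In both cases the passage from the best hyperplane to the ambient space adds the reciprocal of the largest exponent, and $e_{n-1}/e_n$ equals this reciprocal.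 One would guess that \eqref{eq:pham} holds in general. It does not.

\begin{theorem}\label{thm:counter}
Let $n\ge3$, let $q\ge1$ and $c\ge2$ be integers, and take coordinates $Z=(x,y,z,w)$ on $\mathbf C^n$ with $w=(w_1,\dots,w_{n-3})$ (no $w$ if $n=3$). Let
\[
\varphi=\tfrac12\log\Big(|x^{2q+c-1}|^2+|x^qy^q|^2+|y^{2q}|^2+|x^{2q-1}z^c|^2+|z^{2qc}|^2+\sum_j|w_j|^2\Big).
\]
Then $\varphi$ has an isolated singularity at $0$, $e_k(\varphi)\ge1$ for all $k$, and
\[
\operatorname{lct}_{n-1}(\varphi)=\frac1q+n-3,\qquad
\operatorname{lct}(\varphi)=\operatorname{lct}_{n-1}(\varphi)+\frac1{2qc},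
\]
\[
\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ge\frac{\rho}{2qc},\qquad\text{where }\ \rho=\frac{2q(4q+c-1)}{8q^2+c-1}>1 .
\]
Hence $\operatorname{lct}(\varphi)<\operatorname{lct}_{n-1}(\varphi)+e_{n-1}(\varphi)/e_n(\varphi)$.
\end{theorem}

The failure cannot be repaired by a constant factor.

\begin{theorem}\label{thm:constant}
Let $\Lambda_n$ be the set of real numbers $\lambda$ such that
\[
\operatorname{lct}(\varphi)\ge\operatorname{lct}_{n-1}(\varphi)+\lambda\,\frac{e_{n-1}(\varphi)}{e_n(\varphi)}
\]
for all admissible $\varphi$ on $(\mathbf C^n,0)$. Then $\Lambda_2=(-\infty,1]$, and $\Lambda_n=(-\infty,0]$ for every $n\ge3$.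
\end{theorem}

Thus \eqref{eq:pham} holds for $n=2$ and fails for every $n\ge3$. The largest exponent in the two examples above has a second, more direct generalization, the exponent of the best lower bound by a multiple of $\log|Z|$:
\[
L(\varphi)=\inf\{L>0:\ \varphi\ge L\log|Z|-O(1)\text{ near }0\},\qquad \inf\emptyset=\infty,\quad 1/\infty=0.
\]
With this invariant the inequality holds in all dimensions.

\begin{theorem}\label{thm:replace}
Let $n\ge2$ and let $\varphi$ be psh near $0\in\mathbf C^n$ with an isolated singularity at $0$.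
\begin{enumerate}
\item[(a)] Let $H=\{\ell=0\}$ be a hyperplane through $0$. If $\varphi\ge L\log|\ell|-C$ near $0$ with $L>0$, then $\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H)+\frac1L$.
\item[(b)] If $\varphi$ is admissible, then $L(\varphi)\in(0,\infty]$ and
\begin{equation}\label{eq:replace}
\operatorname{lct}(\varphi)\ \ge\ \operatorname{lct}_{n-1}(\varphi)+\frac1{L(\varphi)}.
\end{equation}
\item[(c)] If $\varphi$ is admissible, then $\frac1{L(\varphi)}\le\frac{e_{n-1}(\varphi)}{e_n(\varphi)}$. Inequality \eqref{eq:pham} holds whenever $e_n(\varphi)=L(\varphi)\,e_{n-1}(\varphi)$.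
\item[(d)] Every $\varphi$ of Theorem~\ref{thm:counter} has $L(\varphi)=2qc$ and satisfies \eqref{eq:replace} with equality.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:replace} shows what a counterexample to \eqref{eq:pham} can look like: any admissible function with equality in \eqref{eq:replace} and strict inequality in (c) is one. It is also the tool that computes $\operatorname{lct}_{n-1}$, a supremum over all hyperplanes, without examining more than one of them. We therefore prove (a)--(c) first, in Section~\ref{sec:OT}. Section~\ref{sec:slice} bounds $e_{n-1}$ from below by hyperplane sections, Section~\ref{sec:example} works out the case $n=3$, $q=1$, $c=2$ and explains the choice of the monomials, and Sections~\ref{sec:family} and~\ref{sec:constant} contain the remaining proofs.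

\section{Background}\label{sec:facts}

In this section functions are defined near $0\in\mathbf C^m$, and $\mathcal O_m$ is the ring of holomorphic germs at $0$.

\begin{enumerate}
\item[(F1)] \emph{The first Lelong number as a growth rate.} Let $u$ be psh with an isolated singularity at $0$. The function $g(t)=\sup_{|Z|\le e^t}u$ is convex and nondecreasing, and $e_1(u)=\lim_{t\to-\infty}g(t)/t$. By convexity the slope $(g(t_0)-g(t))/(t_0-t)$ is nondecreasing in $t<t_0$, and it tends to $e_1(u)$ as $t\to-\infty$, so it is at least $e_1(u)$. Hence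
\[
u\le e_1(u)\log|Z|+O(1)\quad\text{near }0.
\]
\item[(F2)] \emph{Monotone continuity} \cite[Ch.~III, \S4]{Dem}. If $u_1,\dots,u_k$, $k\le m$, are psh and locally bounded outside a point, the positive current $dd^cu_1\wedge\dots\wedge dd^cu_k$ is well defined, and it is the weak limit of the corresponding products along any sequences of psh functions decreasing to the $u_j$.
\item[(F3)] \emph{Comparison} \cite[Ch.~III, \S7, second comparison theorem]{Dem}. For psh functions with isolated singularities at $0$, let $\nu(u_1,\dots,u_k)$ be the Lelong number at $0$ of $dd^cu_1\wedge\dots\wedge dd^cu_k$, that is, the mass at $0$ of $dd^cu_1\wedge\dots\wedge dd^cu_k\wedge(dd^c\log|Z|)^{m-k}$. If $\limsup_{Z\to0}v_j/u_j\le l_j<\infty$ for each $j$, then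
\[
\nu(v_1,\dots,v_k)\le l_1\cdots l_k\;\nu(u_1,\dots,u_k).
\]
\item[(F4)] \emph{Multiplicities.} A holomorphic germ $f:(\mathbf C^m,0)\to(\mathbf C^m,0)$ is finite when $f^{-1}(0)=\{0\}$ near $0$, equivalently when the ideal $(f_1,\dots,f_m)$ has finite colength. In that case
\[
e_m(\log|f|)=\dim\mathcal O_m/(f_1,\dots,f_m)
\]
by King's formula \cite[Ch.~III]{Dem}. If $(gh,f_2,\dots,f_m)$ has finite colength, then
\begin{equation}\label{eq:add}
\dim\frac{\mathcal O_m}{(gh,f_2,\dots,f_m)}=\dim\frac{\mathcal O_m}{(g,f_2,\dots,f_m)}+\dim\frac{\mathcal O_m}{(h,f_2,\dots,f_m)}.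
\end{equation}
Indeed, $m$ germs generating an ideal of finite colength form a regular sequence, so $g$ is not a zero divisor in $R=\mathcal O_m/(f_2,\dots,f_m)$. Multiplication by $g$ then gives an exact sequence $0\to R/(h)\to R/(gh)\to R/(g)\to0$.
\item[(F5)] \emph{Ohsawa--Takegoshi extension} (Ohsawa, Manivel; see \cite[Thm.~2.1]{DK}). Let $\Omega\subset\mathbf C^m$ be a bounded pseudoconvex domain, $H=\{\ell=0\}$ a hyperplane with $\ell$ of norm one, and $\beta<1$. There is a constant $C_\beta$ such that for every psh function $\psi$ on $\Omega$ and every holomorphic $f$ on $\Omega\cap H$ with $\int_{\Omega\cap H}|f|^2e^{-\psi}<\infty$ there is a holomorphic extension $F$ of $f$ to $\Omega$ with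
\[
\int_\Omega|F|^2|\ell|^{-2\beta}e^{-\psi}\le C_\beta\int_{\Omega\cap H}|f|^2e^{-\psi}.
\]
\end{enumerate}

Most applications of (F3) take the following form. Let $u,v$ be psh with isolated singularities at $0$. Then
\begin{equation}\label{eq:mono}
u\le v+O(1)\quad\Longrightarrow\quad e_k(u)\ge e_k(v)\ \text{ for all }k,\quad\text{and}\quad\operatorname{lct}(u)\le\operatorname{lct}(v).
\end{equation}
For the Lelong numbers, divide $v\ge u-C$ by $u<0$ to get $v/u\le1+C/|u|\to1$, and apply (F3). For the thresholds, note that $e^{-2sv}\le e^{2sC}e^{-2su}$. In particular the invariants do not change under bounded perturbations, so $\log|f|$ may be replaced by $\log\max_i|f_i|$. The top number $e_m(u)$ is the mass at $0$ of $(dd^cu)^m$, so it does not depend on the choice of linear coordinates.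

\begin{lemma}\label{lem:diag}
Let $a_1,\dots,a_m>0$ and $\delta=\log\max_j|Z_j|^{a_j}$ on $\mathbf C^m$. Then $\operatorname{lct}(\delta)=\tau:=\sum_j1/a_j$.
\end{lemma}

\begin{proof}
If $0<s_j<1/a_j$ and $s=\sum_js_j$, then $e^{-2s\delta}=\prod_je^{-2s_j\delta}\le\prod_j|Z_j|^{-2a_js_j}$, which is integrable near $0$. So $\operatorname{lct}(\delta)\ge\tau$. Conversely, $\{\delta<\log r\}$ is the polydisc with radii $r^{1/a_j}$, of volume $\pi^mr^{2\tau}$. If $e^{-2s\delta}$ is integrable near $0$, then
\[
r^{-2s}\,\pi^mr^{2\tau}\le\int_{\{\delta<\log r\}}e^{-2s\delta}\longrightarrow0\qquad(r\to0),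
\]
because the polydiscs shrink to $\{0\}$. Hence $s<\tau$.
\end{proof}

For admissible $\varphi$, fact (F1), \eqref{eq:mono} and Lemma~\ref{lem:diag} give $\operatorname{lct}(\varphi)\le n/e_1(\varphi)$ and $\operatorname{lct}_{n-1}(\varphi)\le(n-1)/e_1(\varphi)$, so all terms of \eqref{eq:pham} are finite.

\section{The gain from a hyperplane to the ambient space}\label{sec:OT}

Integrability of $e^{-2s\varphi}$ on one hyperplane says nothing directly about nearby parallel hyperplanes. The extension theorem bridges this: extending the constant function $1$ turns integrability on $H$ into integrability near $0$ in $\mathbf C^n$. The extra weight $|\ell|^{-2\beta}$ in (F5) is room to spare, and a lower bound for $\varphi$ in terms of $\log|\ell|$ converts that room into an additional power of $e^{-2\varphi}$.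

\begin{proof}[Proof of Theorem~\ref{thm:replace}, parts (a)--(c)]
(a) Rescaling $\ell$ changes only $C$, so let $\ell$ have norm one. Let $s\ge0$ be such that $e^{-2s\varphi|_H}$ is integrable near $0$ in $H$; the supremum of such $s$ is $\operatorname{lct}(\varphi|_H)$. Let $0\le t<1/L$ and $\beta=tL<1$. Choose a ball $B$ centered at $0$ on which $\varphi$ is psh and $\int_{B\cap H}e^{-2s\varphi}<\infty$. By (F5) with $f=1$ and $\psi=2s\varphi$ there is a holomorphic function $F$ on $B$ with $F|_H=1$ and $\int_B|F|^2|\ell|^{-2\beta}e^{-2s\varphi}<\infty$. Since $F(0)=1$, we have $|F|\ge\frac12$ near $0$. The hypothesis gives $e^{-2t\varphi}\le e^{2tC}|\ell|^{-2\beta}$ near $0$. Therefore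
\[
e^{-2(s+t)\varphi}\le4e^{2tC}\,|F|^2|\ell|^{-2\beta}e^{-2s\varphi}
\]
near $0$, and the right side is integrable. So $\operatorname{lct}(\varphi)\ge s+t$, and (a) follows by taking suprema. For $t=0$ the hypothesis on $\varphi$ is not used, so every hyperplane $H\ni0$ satisfies
\begin{equation}\label{eq:restrict}
\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H).
\end{equation}

(b) Suppose $\varphi\ge L\log|Z|-C$ near $0$ with $L>0$. By \eqref{eq:mono}, $L=e_1(L\log|Z|)\ge e_1(\varphi)$. Hence $L(\varphi)\ge e_1(\varphi)>0$. Every linear form $\ell$ of norm one satisfies $|\ell(Z)|\le|Z|$, so $\varphi\ge L\log|\ell|-C$, and (a) applies to every hyperplane with the same $L$. The supremum over $H$ and the infimum over $L$ give \eqref{eq:replace} when $L(\varphi)<\infty$. When $L(\varphi)=\infty$, it is \eqref{eq:restrict}.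

(c) There is nothing to prove in the inequality if $L(\varphi)=\infty$. Otherwise let $\varphi\ge L\log|Z|-C$. Dividing by $L\log|Z|<0$ gives $\limsup_{Z\to0}\varphi/(L\log|Z|)\le1$. Apply (F3) with $k=n$, $v=(\varphi,\dots,\varphi,\varphi)$, $u=(\varphi,\dots,\varphi,L\log|Z|)$ and all $l_j=1$:
\[
e_n(\varphi)\le\nu(\varphi,\dots,\varphi,L\log|Z|)=L\,e_{n-1}(\varphi).
\]
The infimum over $L$ gives $e_n(\varphi)\le L(\varphi)e_{n-1}(\varphi)$. If equality holds, \eqref{eq:replace} is \eqref{eq:pham}.
\end{proof}

Part (d) is proved in Step~2 of Section~\ref{sec:family}.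

\section{A lower bound for $e_{n-1}$ by slicing}\label{sec:slice}

A counterexample needs an upper bound for $e_n$ and a lower bound for $e_{n-1}$. The top number $e_n$ is accessible through (F4), but (F4) says nothing about $e_{n-1}(\varphi)$. The way out is to write $\log|Z|$ as an average of the functions $\log|\ell|$. This turns the factor $dd^c\log|Z|$ in the definition of $e_{n-1}(\varphi)$ into an average of hyperplanes, on each of which $e_{n-1}$ is the top number.

Let $\sigma$ be the unitarily invariant probability measure on the unit sphere $S\subset\mathbf C^n$. For $a\in S$ put $\ell_a(Z)=\sum_jZ_j\bar a_j$ and $H_a=\{\ell_a=0\}$. ``Almost every hyperplane'' means $H_a$ for $\sigma$-almost every $a$.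

\begin{lemma}\label{lem:slice}
Let $\varphi=\frac12\log\sum_i|f_i|^2$, where the $f_i$ are finitely many holomorphic functions whose only common zero near $0\in\mathbf C^n$ is $0$. If $e_{n-1}(\varphi|_H)\ge A$ for almost every hyperplane $H\ni0$, then $e_{n-1}(\varphi)\ge A$.
\end{lemma}

\begin{proof}
Let $\kappa=\int_S\log|a_1|\,d\sigma(a)$, a finite negative number. For $Z\ne0$ write $\log|\ell_a(Z)|=\log|Z|+\log|\ell_a(Z/|Z|)|$. By unitary invariance,
\[
\int_S\log|\ell_a(Z)|\,d\sigma(a)=\log|Z|+\kappa,\qquad
\int_S\big|\log|\ell_a(Z)|\big|\,d\sigma(a)\le\big|\log|Z|\big|+|\kappa|.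
\]
The second bound shows that $(a,Z)\mapsto\log|\ell_a(Z)|$ is integrable on $S\times B_r$, where $B_r=\{|Z|<r\}$.

To exchange integrals we first smooth $\varphi$; this is the only use of its special form. The functions $\varphi_\varepsilon=\frac12\log(\sum_i|f_i|^2+\varepsilon^2)$ are smooth, psh, and decrease to $\varphi$ as $\varepsilon\downarrow0$. Let $\Theta_\varepsilon=(dd^c\varphi_\varepsilon)^{n-1}$, a smooth form annihilated by $\partial$ and $\bar\partial$. Fix a small $r$ and a test function $0\le\chi\le1$ supported in $B_r$ with $\chi(0)=1$. Then $dd^c(\chi\Theta_\varepsilon)=dd^c\chi\wedge\Theta_\varepsilon$, and this form has integral zero by Stokes' theorem, so the constant $\kappa$ contributes nothing below. By the definition of $dd^c$ on currents, Fubini's theorem, and $dd^c\log|\ell_a|=[H_a]$,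
\begin{align*}
\int\chi\,\Theta_\varepsilon\wedge dd^c\log|Z|
&=\int(\log|Z|+\kappa)\,dd^c\chi\wedge\Theta_\varepsilon\\
&=\int_Sd\sigma(a)\int\log|\ell_a|\;dd^c\chi\wedge\Theta_\varepsilon
=\int_Sd\sigma(a)\int_{H_a}\chi\,\big(dd^c\varphi_\varepsilon|_{H_a}\big)^{n-1}.
\end{align*}
Let $\varepsilon\to0$ along a decreasing sequence. By (F2) in $\mathbf C^n$, the left side tends to $\int\chi\,(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|$. For each $a$ the function $\varphi|_{H_a}$ has an isolated singularity at $0$, so by (F2) in $H_a$ the inner integral on the right tends to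
\[
\int_{H_a}\chi\,(dd^c\varphi|_{H_a})^{n-1}\ \ge\ \chi(0)\,e_{n-1}(\varphi|_{H_a}),
\]
which is at least $A$ for almost every $a$. The inner integrals are nonnegative, so Fatou's lemma applies and gives
\[
\int_{B_r}(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|\ \ge\ \int\chi\,(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|\ \ge\ A .
\]
Now let $r\to0$.
\end{proof}

\section{The example in $\mathbf C^3$: cutting a corner}\label{sec:example}

Start from the diagonal function $\psi=\log\max(|x|^2,|y|^2,|z|^4)$. By Lemma~\ref{lem:diag}, $\operatorname{lct}(\psi)=\frac54$ and $\operatorname{lct}(\psi|_{z=0})=1$; also $L(\psi)=4$. By (F4), $e_2(\psi|_{z=0})=4$ and $e_3(\psi)=16$. The difference of the thresholds, the number $1/L(\psi)$ and the quotient $4/16$ all equal $\frac14$. We modify $\psi$ so that the thresholds and $L$ stay the same while the quotient of multiplicities grows. Remove $x^2$ and put in its place the monomials $xy$, $xz^2$ and $x^3$: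
\[
\varphi=\tfrac12\log\big(|x^3|^2+|xy|^2+|y^2|^2+|xz^2|^2+|z^4|^2\big).
\]
This is Theorem~\ref{thm:counter} for $n=3$, $q=1$, $c=2$.

\emph{The thresholds do not move.} Near $0$, each of the five monomials is at most $\max(|x|,|y|,|z|^2)^2=e^{\psi}$ in modulus, so $\operatorname{lct}(\varphi)\le\frac54$ by \eqref{eq:mono}. On $z=0$ we have $\varphi\ge\log|xy|$, and $|xy|^{-2s}$ is integrable for $s<1$, so $\operatorname{lct}_2(\varphi)\ge1$: the monomial $xy$ alone preserves the threshold of this section. The pure powers $x^3,y^2,z^4$ give $\varphi\ge4\log|Z|-O(1)$. Theorem~\ref{thm:replace} now closes the chain $1+\frac14\le\operatorname{lct}_2(\varphi)+\frac14\le\operatorname{lct}(\varphi)\le\frac54$. So $\operatorname{lct}(\varphi)=\frac54$ and $\operatorname{lct}_2(\varphi)=1$.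

\emph{The multiplicities move.} On a plane $H=\{z=\alpha x+\beta y\}$ we have $xz^2=\alpha^2x^3+xy(2\alpha\beta x+\beta^2y)$, and $z^4$ is a quartic form in $x,y$; both lie in the ideal $(x^3,xy,y^2)$. Since $|x^3||y^2|\le|xy|^2$, the smaller of $|x^3|,|y^2|$ is at most $|xy|$ and the larger is at most $|x^3+y^2|+|xy|$. Hence $\varphi|_H\le\log|(x^3+y^2,xy)|+O(1)$. By \eqref{eq:add} the ideal $(x^3+y^2,xy)$ has colength $2+3=5$, the terms coming from $x=0$ and $y=0$, and Lemma~\ref{lem:slice} gives $e_2(\varphi)\ge5$. In the other direction, $\varphi\ge\log|(xy,\,x^3+z^4,\,y^2+xz^2)|-O(1)$. By \eqref{eq:add} this map has multiplicity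
\[
\dim\frac{\mathbf C\{y,z\}}{(z^4,y^2)}+\dim\frac{\mathbf C\{x,z\}}{(x^3+z^4,\,xz^2)}=8+(4+2\cdot3)=18,
\]
so $e_3(\varphi)\le18$. Altogether
\[
\operatorname{lct}(\varphi)=\frac54=\frac{45}{36}<\frac{46}{36}=1+\frac5{18}\le\operatorname{lct}_2(\varphi)+\frac{e_2(\varphi)}{e_3(\varphi)} .
\]

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(1.1cm,-0.35cm)},y={(-1.1cm,-0.45cm)},z={(0cm,0.85cm)}]
\fill[gray!15] (1,1,0)--(0,2,0)--(0,0,4)--(1,0,2)--cycle;
\fill[gray!40] (3,0,0)--(1,1,0)--(1,0,2)--cycle;
\draw[dotted] (0,0,0)--(2,0,0) (0,0,0)--(0,2,0) (0,0,0)--(0,0,4);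
\draw[dashed] (1,1,0)--(2,0,0)--(1,0,2) (2,0,0)--(3,0,0);
\draw[thick] (1,1,0)--(0,2,0)--(0,0,4)--(1,0,2)--(3,0,0)--cycle (1,1,0)--(1,0,2);
\draw[->] (3,0,0)--(3.8,0,0) node[right] {$i$};
\draw[->] (0,2,0)--(0,2.7,0) node[left] {$j$};
\draw[->] (0,0,4)--(0,0,4.6) node[above] {$k$};
\fill (3,0,0) circle (1.5pt) node[below] {$x^3$};
\fill (1,1,0) circle (1.5pt) node[below] {$xy$};
\fill (0,2,0) circle (1.5pt) node[above left] {$y^2$};
\fill (1,0,2) circle (1.5pt) node[right] {$xz^2$};
\fill (0,0,4) circle (1.5pt) node[right] {$z^4$};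
\draw[fill=white] (2,0,0) circle (1.5pt) node[above right] {$x^2$};
\end{tikzpicture}
\caption{Exponents $(i,j,k)$ of monomials $x^iy^jz^k$. The light quadrilateral lies in the plane $i+j+k/2=2$ through $x^2,y^2,z^4$, which cuts off from the octant a simplex with base area $2$ in $k=0$ and height $4$. Replacing $x^2$ by $x^3,xy,xz^2$ adds the tetrahedron with vertices $x^2,x^3,xy,xz^2$, behind the dark triangle, with base area $\frac12$ and height only $2$.}
\label{fig:newton}
\end{figure}

Figure~\ref{fig:newton} accounts for these numbers; it serves as a guide and is not used in the proofs. For a simplex with base in the plane $k=0$, six times the volume equals twice the base area times the height. The simplex under $x^2,y^2,z^4$ gives the pair $(4,16)$, the added tetrahedron gives $(1,2)$, and the sums are the bounds found above: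
\[
\frac5{18}=\frac{4+1}{16+2}
\]
is a mediant of $\frac14$ and $\frac12$, the reciprocals of the two heights. The added piece is lower than the original simplex, so it raises the quotient, while $L$ records only the greatest height.

The exponent $3$ is dictated by Lemma~\ref{lem:slice}, which looks at almost every plane. Suppose $x^3$ is replaced by a higher power of $x$. For $\alpha\ne0$ the formula for $xz^2$ on $H$ still bounds $|x^3|$ by a multiple of $|xz^2|+|xy|$, so $e_2(\varphi|_H)\le5$ by \eqref{eq:mono}, and nothing is gained.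

The family of Theorem~\ref{thm:counter} is the same construction applied to $x^{2q},y^{2q},z^{2qc}$, which give the pair $(4q^2,\,8q^3c)$ and the height $2qc$. The corner $x^{2q}$ is replaced by three monomials. The monomial $x^qy^q$ preserves the threshold $1/q$ of the section $z=0$. The monomial $x^{2q-1}z^c$ lies on the edge from $x^{2q}$ to $z^{2qc}$ at height $c$. The power $x^{2q+c-1}$ is the one that $x^{2q-1}z^c$ produces on a general plane. The added tetrahedron gives the pair $(q(c-1),\,qc(c-1))$, and
\begin{equation}\label{eq:mediant}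
\frac{\rho}{2qc}=\frac{4q^2+q(c-1)}{8q^3c+qc(c-1)}
\end{equation}
is a mediant of $\frac1{2qc}$ and $\frac1c$. For $c=1$ the tetrahedron is degenerate and $\rho=1$, which is why $c\ge2$ is required. For fixed $q$, $\rho$ tends to $2q$ as $c\to\infty$, and this is the source of Theorem~\ref{thm:constant}. The variables $w_j$ add $n-3$ to both thresholds and do not affect the two multiplicity bounds.

\section{Proof of Theorem~\ref{thm:counter}}\label{sec:family}

We work in the unit polydisc and call the $n+2$ monomials $x^{2q+c-1}$, $x^qy^q$, $y^{2q}$, $x^{2q-1}z^c$, $z^{2qc}$, $w_j$ the \emph{generators}. If $G$ is the largest of their moduli, then $G\le e^\varphi\le\sqrt{n+2}\,G$. The pure powers of $x,y,z,w_j$ among the generators show that $0$ is the only singularity of $\varphi$. All generators vanish at $0$, so $\varphi\le\log|Z|+O(1)$, and \eqref{eq:mono} gives $e_k(\varphi)\ge1$ for all $k$. Thus $\varphi$ is admissible.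

\subsection*{Step 1: an upper bound for $\operatorname{lct}(\varphi)$}
Let $M=\max(|x|,|y|,|z|^c)\le1$. Then $|x^iy^jz^k|\le M^{\,i+j+k/c}$. For the five generators in $x,y,z$, in the order above, $i+j+k/c$ equals $2q+c-1,\ 2q,\ 2q,\ 2q,\ 2q$, so each is at most $M^{2q}$ in modulus. Hence $\varphi\le\psi+O(1)$ with
\[
\psi=\log\max\big(|x|^{2q},|y|^{2q},|z|^{2qc},|w_1|,\dots,|w_{n-3}|\big),
\]
and \eqref{eq:mono} with Lemma~\ref{lem:diag} gives $\operatorname{lct}(\varphi)\le\frac1q+\frac1{2qc}+n-3$.

\subsection*{Step 2: the thresholds and $L(\varphi)$}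
We have $e^\varphi\ge|xy|^q$ and $e^\varphi\ge|w_j|$. For $0<s_0<1/q$, $0<s_j<1$ and $s=s_0+s_1+\dots+s_{n-3}$ this gives
\[
e^{-2s\varphi}\le|x|^{-2qs_0}\,|y|^{-2qs_0}\prod_j|w_j|^{-2s_j},
\]
which is integrable near $0$ on the hyperplane $\{z=0\}$ with coordinates $(x,y,w)$. Therefore $\operatorname{lct}_{n-1}(\varphi)\ge\frac1q+n-3$.

On the $z$-axis $\varphi=2qc\log|z|$, so $L(\varphi)\ge2qc$. Conversely, $2qc-(2q+c-1)=(2q-1)(c-1)\ge0$, so $|x|^{2qc}\le|x|^{2q+c-1}\le e^\varphi$. Also $|y|^{2qc}\le|y|^{2q}\le e^\varphi$, $|z|^{2qc}\le e^\varphi$ and $|w_j|^{2qc}\le|w_j|\le e^\varphi$. Thus $\varphi\ge2qc\log|Z|-O(1)$ and $L(\varphi)=2qc$. By \eqref{eq:replace} and Step~1,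
\[
\frac1q+n-3+\frac1{2qc}\ \le\ \operatorname{lct}_{n-1}(\varphi)+\frac1{2qc}\ \le\ \operatorname{lct}(\varphi)\ \le\ \frac1q+\frac1{2qc}+n-3 .
\]
The two ends agree, so all inequalities are equalities. This gives both thresholds in Theorem~\ref{thm:counter} and proves Theorem~\ref{thm:replace}(d).

\subsection*{Step 3: $e_n(\varphi)\le8q^3c+qc(c-1)$}
Fact (F4) requires exactly $n$ functions, while there are $n+2$ generators. For an upper bound it suffices to take $n$ sums of generators with no common zero other than $0$. Let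
\[
f=\big(x^qy^q,\ \ x^{2q+c-1}+z^{2qc},\ \ y^{2q}+x^{2q-1}z^c,\ \ w_1,\dots,w_{n-3}\big).
\]
Then $\log|f|\le\varphi+O(1)$. Suppose $f=0$. Then $w=0$, and $x=0$ or $y=0$. If $x=0$, the second and third components give $z=y=0$. If $y=0$, the third gives $xz=0$ and then the second gives $x=z=0$. So $f$ is finite, and $e_n(\varphi)\le\dim\mathcal O_n/(f)$ by \eqref{eq:mono} and (F4). Dividing out the $w_j$ and applying \eqref{eq:add} to the $2q$ linear factors of $x^qy^q$,
\[
\dim\mathcal O_n/(f)=q\dim\frac{\mathbf C\{y,z\}}{(z^{2qc},\,y^{2q})}+q\dim\frac{\mathbf C\{x,z\}}{(x^{2q+c-1}+z^{2qc},\ x^{2q-1}z^c)} .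
\]
The first dimension is $2q\cdot2qc=4q^2c$, by counting monomials. For the second, apply \eqref{eq:add} to the factors of $x^{2q-1}z^c$: each factor $x$ contributes $\dim\mathbf C\{z\}/(z^{2qc})=2qc$ and each factor $z$ contributes $\dim\mathbf C\{x\}/(x^{2q+c-1})=2q+c-1$. The total is
\[
(2q-1)\,2qc+c\,(2q+c-1)=4q^2c+c(c-1).
\]
Hence $e_n(\varphi)\le q\cdot4q^2c+q\big(4q^2c+c(c-1)\big)=8q^3c+qc(c-1)$.

\subsection*{Step 4: $e_{n-1}(\varphi)\ge q(4q+c-1)$}
The $a\in S$ whose $z$-coordinate vanishes form a $\sigma$-null set, so almost every hyperplane has the form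
\[
H=\{z=\ell_0+\gamma\cdot w\},\qquad\ell_0=\alpha x+\beta y .
\]
By Lemma~\ref{lem:slice} it suffices to prove $e_{n-1}(\varphi|_H)\ge q(4q+c-1)$ for each such $H$. We use the coordinates $(x,y,w)$ on $H$. A lower bound for the mass needs an \emph{upper} bound $\varphi|_H\le\log|g|+O(1)$ by a finite map $g$ with $n-1$ components, so now every generator must be dominated. Membership in an ideal no longer suffices as it did for $q=1$: for $c<q$ the monomial $x^{2q-1}y^c$ is not in $(x^{2q+c-1},x^qy^q,y^{2q})$. We use pointwise estimates instead. Put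
\[
N=\max\big(|x|^{2q+c-1},\,|xy|^q,\,|y|^{2q}\big),\qquad W=\max_j|w_j|\quad(W=0\text{ if }n=3).
\]

\emph{Claim 1: $e^{\varphi}\le C\max(N,W)$ on $H$ near $0$.} Only the generators $x^{2q-1}z^c$ and $z^{2qc}$ need an argument. For $k\ge1$ we have $|z|^k\le2^k(|\ell_0|^k+|\gamma\cdot w|^k)$ and $|\gamma\cdot w|^k\le C_kW^k\le C_kW$. So it suffices to bound $|x|^{2q-1}|\ell_0|^c$ and $|\ell_0|^{2qc}$ by a multiple of $N$. Let $K=|\alpha|+|\beta|$, so that $|\ell_0|\le K\max(|x|,|y|)$.
\begin{itemize}
\item If $|x|\ge|y|$, then $|x|^{2q-1}|\ell_0|^c\le K^c|x|^{2q+c-1}\le K^cN$.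
\item If $|x|<|y|$, then $|x|^{2q-1}|\ell_0|^c\le K^c|x|^{2q-1}|y|^c$, and
\[
|x|^{2q-1}|y|^c=|xy|^q\,|x|^{q-1}|y|^{c-q}\le|xy|^q\,|y|^{c-1}\le N .
\]
\item As in Step~2, $|x|^{2qc}\le|x|^{2q+c-1}$ and $|y|^{2qc}\le|y|^{2q}$, so $|\ell_0|^{2qc}\le K^{2qc}N$.
\end{itemize}

\emph{Claim 2: $N\le|g_1|+|g_2|$, where $g_1=x^{2q+c-1}+y^{2q}$ and $g_2=x^qy^q$.} The danger is cancellation in $g_1$; it can occur only where the two terms have comparable size, and there $g_2$ controls both. Put $X=x^{2q+c-1}$ and $Y=y^{2q}$. Then $|X||Y|=|x|^{c-1}|g_2|^2\le|g_2|^2$, so $\min(|X|,|Y|)\le|g_2|$. Since $X+Y=g_1$, we get $\max(|X|,|Y|)\le|g_1|+\min(|X|,|Y|)\le|g_1|+|g_2|$. As $N=\max(|X|,|g_2|,|Y|)$, the claim follows.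

By the two claims, $\varphi|_H\le\log|(g_1,g_2,w)|+O(1)$, and by Claim~2 the map $(g_1,g_2,w)$ is finite. By \eqref{eq:mono}, (F4), and \eqref{eq:add} applied to the factors of $g_2$,
\begin{align*}
e_{n-1}(\varphi|_H)\ \ge\ \dim\frac{\mathbf C\{x,y\}}{(g_1,g_2)}
&=q\dim\frac{\mathbf C\{y\}}{(y^{2q})}+q\dim\frac{\mathbf C\{x\}}{(x^{2q+c-1})}\\
&=q\cdot2q+q(2q+c-1)=q(4q+c-1).
\end{align*}

\subsection*{Conclusion}
Steps~3 and~4 give
\[
\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ \ge\ \frac{q(4q+c-1)}{qc\,(8q^2+c-1)}=\frac1{2qc}\cdot\frac{2q(4q+c-1)}{8q^2+c-1}=\frac{\rho}{2qc}.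
\]
The numerator of $\rho$ minus its denominator is $2q(c-1)-(c-1)=(2q-1)(c-1)$, which is positive for $q\ge1$, $c\ge2$. So $\rho>1$, and by Step~2
\[
\operatorname{lct}(\varphi)=\operatorname{lct}_{n-1}(\varphi)+\frac1{2qc}<\operatorname{lct}_{n-1}(\varphi)+\frac\rho{2qc}\le\operatorname{lct}_{n-1}(\varphi)+\frac{e_{n-1}(\varphi)}{e_n(\varphi)} .
\]
This proves Theorem~\ref{thm:counter}. \qed

\section{The optimal constant}\label{sec:constant}

\begin{proof}[Proof of Theorem~\ref{thm:constant}]
Let $n\ge3$. For $\lambda\le0$ the inequality follows from $\operatorname{lct}(\varphi)\ge\operatorname{lct}_{n-1}(\varphi)$, which is contained in \eqref{eq:replace}. Let $\lambda>0$. Choose an integer $q\ge1$ with $q+\frac12>1/\lambda$ and take $c=8q^2+1$ in Theorem~\ref{thm:counter}; this choice makes the two terms in the denominator of \eqref{eq:mediant} equal. Then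
\[
\rho=\frac{2q(4q+8q^2)}{16q^2}=q+\frac12,
\]
and therefore
\[
\lambda\,\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ \ge\ \frac{\lambda(q+\frac12)}{2qc}\ >\ \frac1{2qc}=\operatorname{lct}(\varphi)-\operatorname{lct}_{n-1}(\varphi).
\]
So $\lambda\notin\Lambda_n$, and $\Lambda_n=(-\infty,0]$.

Let $n=2$ and let $\varphi$ be admissible. A hyperplane is a line $H\ni0$. Restricting the bound of (F1) to $H$ gives $\varphi|_H\le e_1(\varphi)\log|t|+O(1)$ in a linear coordinate $t$ on $H$. Since $|t|^{-2se_1(\varphi)}$ is integrable near $0\in\mathbf C$ only for $s<1/e_1(\varphi)$, we get $\operatorname{lct}_1(\varphi)\le1/e_1(\varphi)$. The Demailly--Pham inequality \eqref{eq:DP} then yields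
\[
\operatorname{lct}(\varphi)\ \ge\ \frac1{e_1(\varphi)}+\frac{e_1(\varphi)}{e_2(\varphi)}\ \ge\ \operatorname{lct}_1(\varphi)+\frac{e_1(\varphi)}{e_2(\varphi)} .
\]
As $e_1(\varphi)/e_2(\varphi)>0$, every $\lambda\le1$ lies in $\Lambda_2$. For $\varphi=\log|Z|$ we have $\operatorname{lct}(\varphi)=2$, $\operatorname{lct}_1(\varphi)=1$ and $e_1(\varphi)/e_2(\varphi)=1$, so no $\lambda>1$ lies in $\Lambda_2$.
\end{proof}

The proof shows where the dimension enters. For $n=2$ the bound $\operatorname{lct}_1(\varphi)\le1/e_1(\varphi)$ ties the threshold of the sections to $e_{n-1}(\varphi)$, so raising $e_{n-1}$ lowers the bound on $\operatorname{lct}_{n-1}$. For sections of dimension two this tie is absent: passing from $(x^2,y^2)$ to $(x^3+y^2,xy)$ raises the multiplicity from $4$ to $5$, while $xy$ keeps the threshold from falling below $1$.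

\begin{thebibliography}{9}

\bibitem{Dem}
Demailly, \emph{Complex Analytic and Differential Geometry}.

\bibitem{DK}
Demailly and Koll\'ar, \emph{Ann. Sci. ENS} \textbf{34} (2001).

\bibitem{Kim}
Dano Kim, \emph{On a question of Teissier}, arXiv:2010.06527 (2020).

\end{thebibliography}
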